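# Metric distortion under the mutual minority criterion

## 1. The optimal distortion is $\max\{3,2\ell-1\}$

Fix an integer $m\ge 2$. An election has $m$ candidates and any number $n\ge 1$ of voters, and each voter submits a strict ranking of the candidates. A voting rule sees only the rankings and picks one winner. Two demands are put on the rule. The first is that its winner should not be much more costly than the best candidate, when cost is the total distance to the voters in some unknown metric that fits the rankings. The worst-case ratio of costs is the distortion $\mathrm{dist}_m(f)$. The second is that large enough groups of voters should be able to block the candidates at the bottom of their rankings. The parameter $\ell\in\{1,\dots,m\}$ says how large is large enough. Precise definitions follow in Sections 2 and 3.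

**Theorem 1.** Let $m\ge 2$ and $\ell\in\{1,\dots,m\}$. The minimum of $\mathrm{dist}_m(f)$ over all voting rules $f$ that satisfy the $\ell$-mutual minority criterion exists, and
$$\min\{\mathrm{dist}_m(f): f \text{ satisfies the } \ell\text{-mutual minority criterion}\}=\max\{3,\,2\ell-1\}.$$
For $\ell\ge 2$ it is attained by $(\ell-1)$-ApprovalVeto, and for $\ell=1$ by $1$-ApprovalVeto.

So the value is $3$ for $\ell=1$ and for $\ell=2$, then $5,7,\dots,2m-1$ for $\ell=3,4,\dots,m$. Apart from the constraint $\ell\le m$, it does not depend on $m$. The theorem has two halves. The lower bound says that every rule with this much minority protection must sometimes pay a factor arbitrarily close to $2\ell-1$ (and never escapes $3$). The upper bound is a single rule that satisfies the criterion and never pays more.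

The question is taken from Fatih Erdem Kizilkaya and David Kempe, "$k$-Approval Veto: A Spectrum of Voting Rules Balancing Metric Distortion and Minority Protection", arXiv:2507.17981 (2025). Two facts were known. For every $m\ge2$ the best distortion of a deterministic rule, with no further condition, is $3$. And there is a family of rules, $k$-ApprovalVeto for $k=1,\dots,m$, such that the $k$-th rule satisfies the $k$-mutual minority criterion and has distortion exactly $2\min(k+1,m)-1$. We shall use neither fact; the proof below is self-contained. But they show where the difficulty sits. If we want the $\ell$-criterion with $2\le\ell\le m-1$ and take $k=\ell$, we pay $2\ell+1$, which is $2$ more than the value in Theorem 1. The extra $2$ disappears because, for $k\le m-1$, the $k$-th rule satisfies the $(k+1)$-criterion, not only the $k$-criterion.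

## 2. Elections, consistent distances and cost ratios

**Definition (election, rule).** An election $\mathcal E=(V,C,\vec\succ)$ consists of a finite set $V$ of $n\ge1$ voters, a set $C$ of exactly $m$ candidates, and a strict ranking $\succ_v$ of $C$ for each $v\in V$. We write $x\succeq_v c$ if $x\succ_v c$ or $x=c$. A (deterministic) voting rule $f$ is defined on all such elections, with any number of voters, and $f(\mathcal E)\in C$.

**Definition (consistent pseudometric).** A pseudometric $d$ on $V\cup C$ is a symmetric function with values in $[0,\infty)$ that vanishes on the diagonal and satisfies the triangle inequality; distinct points may be at distance $0$. It is consistent with $\vec\succ$, written $d\sim\vec\succ$, if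
$$c\succ_v c' \ \Longrightarrow\ d(v,c)\le d(v,c')\qquad\text{for all } v\in V,\ c,c'\in C .$$

The inequality is not strict, so ties in distance are compatible with every ranking. For example, put a voter at $0$, candidate $a$ at $-1$ and candidate $b$ at $1$ on the real line. This is consistent with $a\succ b$ and equally with $b\succ a$. All our lower bounds exploit such ties.

**Definition (cost, distortion).** Put $\mathsf{cost}_d(c)=\sum_{v\in V}d(v,c)$ and
$$\mathrm{dist}_m(f)=\sup_{\mathcal E}\ \sup_{d\sim\vec\succ}\ \frac{\mathsf{cost}_d(f(\mathcal E))}{\min_{c\in C}\mathsf{cost}_d(c)},$$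
where $\mathcal E$ ranges over all elections with exactly $m$ candidates, with the conventions $0/0=1$ and $x/0=\infty$ for $x>0$. We drop the index $d$ when it is clear.

For example, let $n=1$. If the winner is the voter's first choice, its cost is minimal for every consistent $d$, so the ratio is $1$. If the winner is anything else, put the voter and her first choice at $0$ and all other candidates at $1$: this is consistent and the ratio is $1/0=\infty$. So a rule of finite distortion must elect the top choice of a lone voter.

## 3. The mutual minority criterion, with a real parameter

It costs nothing to let the parameter be real, and it will give a sharper picture at the end.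

**Definition ($\lambda$-MMC).** Let $\lambda>0$ be real. A rule $f$ satisfies $\lambda$-MMC if for every election $\mathcal E$ (with exactly $m$ candidates), every $S\subseteq C$ and every $T\subseteq V$ such that
$$\frac{|T|}{n}>\frac{|S|}{\lambda}$$
and every voter in $T$ ranks all candidates of $S$ below all candidates of $C\setminus S$, we have $f(\mathcal E)\notin S$. For $\lambda=\ell\in\{1,\dots,m\}$ this is the $\ell$-mutual minority criterion.

A coalition $T$ that agrees on which $s$ candidates form the bottom block (not on their order) can block the whole block once it holds more than an $s/\lambda$ fraction of the voters. For $S=\emptyset$ there is nothing to check. With $\lambda=1$ the criterion is vacuous, since $|T|/n\le 1$. With $\lambda=2$ and $|S|=1$ it says that the winner is not ranked last by a strict majority. For one voter and $\lambda=\ell$, taking $T=V$ and $S$ the bottom $s$ candidates, the condition reads $1>s/\ell$. So exactly the bottom $\ell-1$ candidates are blocked, and for $\ell=m$ only the top choice survives.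

A larger $\lambda$ means more protection: if $\lambda\le\lambda'$, then $\lambda'$-MMC implies $\lambda$-MMC, because $|T|/n>|S|/\lambda$ implies $|T|/n>|S|/\lambda'$.

## 4. Two candidates, and two opposed voters

**Two candidates.** Let $m=2$, $C=\{x,y\}$, and suppose the rule elects a candidate preferred by at least half of the voters (ties broken in any way). For $m=2$ and $\lambda=2$ the criterion requires exactly this: for $|S|=1$ it forbids a winner ranked last by a strict majority, and for $|S|=2$ the condition $|T|/n>1$ is impossible. Say $x$ wins and let $A$ be the set of voters with $x\succ_v y$, so $|A|\ge n/2\ge n-|A|$. A voter in $A$ has $d(v,x)\le d(v,y)$, and any other voter has $d(v,x)-d(v,y)\le d(x,y)$. Hence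
$$\mathsf{cost}(x)-\mathsf{cost}(y)\le (n-|A|)\,d(x,y)\le |A|\,d(x,y).$$
For $v\in A$ we have $d(x,y)\le d(v,x)+d(v,y)\le 2d(v,y)$. So the right side is at most $2\sum_{v\in A}d(v,y)\le 2\,\mathsf{cost}(y)$, and the distortion is at most $3$. Remember the mechanism: the complaint of one voter, $d(x,y)$, was paid for by a different voter, one who prefers $x$ to $y$ and is therefore at distance at least $\frac12 d(x,y)$ from $y$.

**Two opposed voters.** Let $m=3$ and $n=2$, with
$$v_1:\ a\succ b\succ c,\qquad v_2:\ c\succ b\succ a .$$
Under $3$-MMC the candidate $a$ is blocked, because $v_2$ alone ranks $a$ last and $\frac12>\frac13$. Likewise $c$ is blocked by $v_1$. So $b$ must win, although nobody ranks $b$ first. We shall come back to this election: a rule that looks only at first choices will have trouble with it.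

## 5. Lower bounds from points on a line

**Lemma 1.** Every rule $f$ has $\mathrm{dist}_m(f)\ge3$.

*Proof.* Two voters who disagree on the best candidate suffice. Let $v_1:\ a\succ b\succ\cdots$ and $v_2:\ b\succ a\succ\cdots$, with all other candidates below in any order. All distances are taken on the real line.

- If the winner is $c\notin\{a,b\}$, put $v_1,v_2,a,b$ at $0$ and all other candidates at $1$. This is consistent. The winner has cost $2$ and $a$ has cost $0$, so the ratio is $\infty$.
- If the winner is $b$, put $a$ and $v_1$ at $0$, $v_2$ at $1$, and all candidates other than $a$ at $2$. Voter $v_1$ is at distance $0$ from her top choice $a$ and $2$ from all others; voter $v_2$ is at distance $1$ from every candidate. So this is consistent. Now $\mathsf{cost}(b)=2+1=3$ and $\mathsf{cost}(a)=0+1=1$.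
- If the winner is $a$, exchange the roles: put $b$ and $v_2$ at $0$, $v_1$ at $1$, and all candidates other than $b$ at $2$. Then $\mathsf{cost}(a)=3$ and $\mathsf{cost}(b)=1$. $\square$

For the second bound, we let the criterion block the candidate that is in truth the best. A coalition just large enough to block $a$ ranks it last, and everyone else sits on top of $a$. To make $a$ as cheap as possible, the coalition's hostility should be a mere tie.

**Lemma 2.** Let $\lambda>1$. If $f$ satisfies $\lambda$-MMC, even only for singletons $S$, then $\mathrm{dist}_m(f)\ge2\lambda-1$.

*Proof.* Fix $a\in C$. For large $n$, namely $n\ge\lambda/(\lambda-1)$, we have $\lfloor n/\lambda\rfloor+1\le n$; let $T\subseteq V$ have $|T|=\lfloor n/\lambda\rfloor+1$. Voters in $T$ rank $a$ last, voters outside $T$ rank $a$ first, and the rankings are otherwise arbitrary. Since $|T|/n>1/\lambda$, the criterion for $S=\{a\}$ gives a winner $b\ne a$.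

On the real line put $a$ and all voters of $V\setminus T$ at $0$, the voters of $T$ at $1$, and all candidates of $C\setminus\{a\}$ at $2$. Voters in $T$ are at distance $1$ from every candidate; voters outside $T$ are at distance $0$ from $a$ and $2$ from the others. So this is consistent, and
$$\frac{\mathsf{cost}(b)}{\mathsf{cost}(a)}=\frac{|T|+2(n-|T|)}{|T|}=\frac{2n}{|T|}-1 .$$
As $n\to\infty$, $n/|T|\to\lambda$, and the ratio tends to $2\lambda-1$. $\square$

For $\lambda=3$ and $n=30$ we get $|T|=11$ and ratio $\frac{60}{11}-1=\frac{49}{11}\approx4.45$; for $n=300$ we get $|T|=101$ and ratio $\frac{499}{101}\approx4.94$. The value $5$ is approached as $n$ grows.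

## 6. Approval weights, vetoes and the $\kappa$-core

We now need rules. Each voter first distributes one unit of support over the top of her ranking, about $\kappa$ places wide. Then each voter uses one unit of veto to remove support, starting from the bottom of her ranking.

**Definition (weights).** Let $\kappa\in[1,m-1]$ be real. Voter $v$ gives to the candidate $c$ in position $i$ of her ranking the weight
$$\alpha_v(c)=\begin{cases}1/\kappa & i\le\lfloor\kappa\rfloor,\\ (\kappa-\lfloor\kappa\rfloor)/\kappa & i=\lfloor\kappa\rfloor+1,\\ 0&\text{otherwise.}\end{cases}$$
Put $Q(c)=\sum_{v\in V}\alpha_v(c)$, and $\alpha_v(S)=\sum_{c\in S}\alpha_v(c)$, $Q(S)=\sum_{c\in S}Q(c)$ for $S\subseteq C$.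

Three properties are all we need:
$$\sum_{c}\alpha_v(c)=1,\qquad \alpha_v(c)\le\frac1\kappa,\qquad \alpha_v(c)=0\ \text{ if } c \text{ is ranked last by } v. \tag{1}$$
The first holds since $\lfloor\kappa\rfloor\cdot\frac1\kappa+\frac{\kappa-\lfloor\kappa\rfloor}{\kappa}=1$, and the second since $\kappa-\lfloor\kappa\rfloor<1$. For the third, only positions up to $\lceil\kappa\rceil$ carry positive weight (for integer $\kappa$ the second line of the definition is $0$), and $\lceil\kappa\rceil\le m-1$. Consequently $\sum_cQ(c)=n$. For integer $\kappa=k$ the weights are those of $k$-approval, scaled by $1/k$. For $\kappa=\frac32$ and $m=3$ they are $\frac23,\frac13,0$.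

**Definition ($\kappa$-core).** The $\kappa$-core of an election is the set of candidates $x$ for which there is a function $w:V\times C\to\mathbb R_{\ge0}$ with
$$\sum_cw(v,c)=1\ \ \forall v,\qquad \sum_vw(v,c)=Q(c)\ \ \forall c,\qquad w(v,c)>0\Rightarrow x\succeq_vc. \tag{2}$$
A $\kappa$-core rule is any rule that always elects a member of the $\kappa$-core.

Read $w(v,c)$ as the amount of veto that $v$ spends on $c$. The total support of every candidate is exactly vetoed away, and each voter vetoes only candidates that she ranks no higher than $x$.

*Example.* Take the two opposed voters $v_1:a\succ b\succ c$, $v_2:c\succ b\succ a$. For $\kappa=1$ we have $Q(a)=Q(c)=1$ and $Q(b)=0$. The choice $w(v_1,c)=w(v_2,a)=1$, with $w=0$ elsewhere, satisfies (2) for each of $x=a$, $x=b$, $x=c$: all three rank at or above $c$ for $v_1$ and at or above $a$ for $v_2$. So the $1$-core is $\{a,b,c\}$. For $\kappa=2$ we have $Q(a)=Q(c)=\frac12$ and $Q(b)=1$. If $a$ were in the core, $v_2$ could veto only $a$, so $w(v_2,a)=1>Q(a)$, which is impossible; likewise for $c$. And $b$ is in the core via $w(v_1,c)=w(v_1,b)=\frac12$, $w(v_2,a)=w(v_2,b)=\frac12$. So the $2$-core is $\{b\}$.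

**Lemma 3.** The $\kappa$-core is nonempty.

*Proof.* **Step 1: a sequential veto.** This step produces a candidate and a function $w$. Start with remaining weights $r(c)=Q(c)$, of total $n$, and let the voters act one after another. Each voter removes a total of one unit: she repeatedly reduces the candidate ranked lowest by her among those with $r>0$, until that candidate hits $0$ or her unit is used up. When the $i$-th voter starts, the remaining total is $n-i+1\ge1$, so she can always complete her unit. Each reduction step ends a candidate or a voter's unit, so there are finitely many steps, and at the end $r\equiv0$. Let $w(v,c)$ be the total amount by which $v$ reduces $c$, and let $x$ be the candidate reduced in the very last (positive) reduction step.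

**Step 2: condition (2) holds.** Each voter removes one unit, so $\sum_cw(v,c)=1$. Each candidate goes from $Q(c)$ to $0$, so $\sum_vw(v,c)=Q(c)$. For the last condition, weights never increase and $r(x)>0$ just before the last reduction step, so $r(x)>0$ before every reduction step. Whenever $v$ reduces $c$, then $x$ is among the candidates of positive weight and $c$ is the lowest of these for $v$. Hence $x\succeq_vc$. $\square$

So $\kappa$-core rules exist: for instance, elect the first member of the core in a fixed order of $C$, which gives an anonymous rule. Another way is to fix an order of the voters and elect the candidate $x$ of Step 1. For integer $\kappa=k$ this sequential procedure is $k$-ApprovalVeto, with weights scaled by $1/k$. So $k$-ApprovalVeto is a $k$-core rule for $1\le k\le m-1$.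

On the two opposed voters, let $v_1$ act first. With $\kappa=1$, she removes $c$, then $v_2$ removes $a$, and $a$ wins: half of the voters rank the winner last, and $3$-MMC is violated. With $\kappa=2$, $v_1$ removes $\frac12$ from $c$ and $\frac12$ from $b$, then $v_2$ removes $\frac12$ from $a$ and $\frac12$ from $b$, and $b$ wins. Spreading the support protects the minority. The question is how much protection we get, and what it costs.

## 7. Counting vetoes on a blocked set: from $\kappa$ to $\kappa+1$

Suppose the winner $x$ lies in a set $S$ of $s\ge 1$ candidates, and all voters of $T$ rank $S$ below $C\setminus S$. A voter in $T$ may veto only candidates at or below $x$, and all of these lie in $S$. So the coalition spends all its $|T|$ units inside $S$, and $|T|\le Q(S)$.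

The first estimate one would try is that every voter gives $S$ at most $s/\kappa$, so $Q(S)\le ns/\kappa$. Hence $|T|/n\le s/\kappa$, which is $\kappa$-MMC and no more. To reach $\ell$-MMC along this road one needs $\kappa=\ell$ (hence $\ell\le m-1$), and then Theorem 1 is out of reach: by Lemma 2 the distortion would have to stay at $2\ell-1$, while the bound to be proved in Lemma 5 for $\kappa=\ell$ is $2\ell+1$.

What this estimate wastes is the knowledge we have of the voters in $T$. They rank $S$ at the bottom, so they should give little to $S$. In particular each of them has her last choice in $S$, and by (1) a last choice gets nothing. This saves $1/\kappa$ for each member of $T$, which is what we need.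

**Lemma 4.** Every $\kappa$-core rule satisfies $(\kappa+1)$-MMC.

*Proof.* Let the winner $x$ lie in $S$, $|S|=s\ge1$, and let all voters of $T$ rank $S$ below $C\setminus S$. Let $w$ be as in (2). We must show $|T|/n\le s/(\kappa+1)$.

**Step 1: the coalition vetoes only inside $S$.** This bounds $|T|$ by $Q(S)$. If $v\in T$ and $x\succeq_vc$, then $c\in S$, because $v$ ranks every candidate outside $S$ above $x$. So by (2) voters in $T$ put all of their $w$-weight on $S$, and
$$|T|=\sum_{v\in T}\sum_{c\in S}w(v,c)\le\sum_{v\in V}\sum_{c\in S}w(v,c)=Q(S).$$

**Step 2: bound $Q(S)$ from above.** Here we treat the members of $T$ separately. A voter $v\notin T$ has $\alpha_v(S)\le s/\kappa$ by (1). A voter $v\in T$ has her last-ranked candidate in $S$, since $S\neq\emptyset$. That candidate gets weight $0$, so only $s-1$ candidates of $S$ can get weight from $v$, each at most $1/\kappa$, and $\alpha_v(S)\le(s-1)/\kappa$.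

**Step 3: combine.** We get
$$\kappa|T|\le\kappa\,Q(S)\le(n-|T|)s+|T|(s-1)=ns-|T|,$$
so $(\kappa+1)|T|\le ns$. Thus no $T$ with $|T|/n>s/(\kappa+1)$ ranks at the bottom a set $S$ of size $s$ that contains the winner. $\square$

## 8. Distortion for $\kappa=1$, and what breaks for $\kappa>1$

Let $x$ be elected by a $\kappa$-core rule, with $w$ as in (2), and let $y$ be any other candidate. We must bound $\mathsf{cost}(x)-\mathsf{cost}(y)$ by a multiple of $\mathsf{cost}(y)$.

Every unit of veto that $v$ spends on $c$ removes support that some voter $v'$ gave to $c$. So we have chains
$$v\ \text{(vetoes)}\ c\ \text{(supported by)}\ v'.$$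
The veto tells us $d(v,x)\le d(v,c)$. For $\kappa=1$ the supporter $v'$ has $c$ as her top choice, so $d(v',c)\le d(v',y)$, and walking along the chain gives
$$d(v,x)\le d(v,c)\le d(v,y)+d(y,v')+d(v',c)\le d(v,y)+2d(v',y).$$
Since every $v$ has one unit of veto and every $v'$ one unit of support, summing over all chains yields $\mathsf{cost}(x)-\mathsf{cost}(y)\le2\,\mathsf{cost}(y)$. That is distortion at most $3$.

For $\kappa>1$ this stops at the inequality $d(v',c)\le d(v',y)$. A voter $v'$ now supports several candidates, and may support a $c$ that she ranks below $y$. Then $d(v',c)$ is not bounded by any multiple of $d(v',y)$: $v'$ may sit exactly at $y$, with $c$ far away. For such a chain we can only say $d(v,x)-d(v,y)\le d(x,y)$, and we cannot charge $d(x,y)$ to $v'$.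

But if $v'$ supports a candidate below $y$, she also supports $y$ itself, and with full weight $1/\kappa$. So bad chains come together with a proportional amount of $Q(y)$. And the support of $y$ must be vetoed by someone: by voters $v$ with $x\succeq_vy$, exactly the voters who paid for $d(x,y)$ in the two-candidate case of Section 4. The bad chains are charged to them.

## 9. Distortion at most $2\kappa+1$

**Lemma 5.** Every $\kappa$-core rule has distortion at most $2\kappa+1$.

*Proof.* Fix an election, a consistent pseudometric $d$, the winner $x$ with $w$ as in (2), and any candidate $y$. We show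
$$\mathsf{cost}(x)\le(2\kappa+1)\,\mathsf{cost}(y). \tag{3}$$
Choosing $y$ of minimal cost, this gives the lemma. If $\mathsf{cost}(y)=0$, then (3) forces $\mathsf{cost}(x)=0$, and the ratio is $0/0=1$ by convention.

**Step 1: weights on chains.** The aim is to couple vetoes with support. For $v,v'\in V$ and $c\in C$ put
$$z(v,v',c)=\frac{w(v,c)\,\alpha_{v'}(c)}{Q(c)}\ \text{ if } Q(c)>0,\qquad z(v,v',c)=0\ \text{ if } Q(c)=0.$$
If $Q(c)=0$, then $w(v,c)=0$ and $\alpha_v(c)=0$ for all $v$, since these are nonnegative numbers with sum $Q(c)=0$. So nothing is lost by the second line. Since $\sum_{v'}\alpha_{v'}(c)=Q(c)$ and $\sum_vw(v,c)=Q(c)$, we get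
$$\sum_{v',c}z(v,v',c)=\sum_cw(v,c)=1\ \ \forall v,\qquad \sum_vz(v,v',c)=\alpha_{v'}(c)\ \ \forall v',c, \tag{4}$$
and $z(v,v',c)>0$ implies $w(v,c)>0$, hence $x\succeq_vc$ and $d(v,x)\le d(v,c)$.

**Step 2: rewrite the cost difference.** By the first part of (4),
$$\mathsf{cost}(x)-\mathsf{cost}(y)=\sum_{v,v',c}z(v,v',c)\,\bigl(d(v,x)-d(v,y)\bigr). \tag{5}$$

**Step 3: bound one chain.** Let $z(v,v',c)>0$. There are three cases, according to where $v'$ ranks $c$ relative to $y$.

- (i) $c=y$. Then $d(v,x)\le d(v,y)$, so $d(v,x)-d(v,y)\le0$.
- (ii) $c\succ_{v'}y$. Then $d(v',c)\le d(v',y)$, so $d(v,x)\le d(v,c)\le d(v,y)+d(y,v')+d(v',c)$, and $d(v,x)-d(v,y)\le2d(v',y)$.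
- (iii) $y\succ_{v'}c$. Then we use only the triangle inequality: $d(v,x)-d(v,y)\le d(x,y)$.

**Step 4: the total of case (ii).** These terms are charged to the supporter $v'$. For fixed $v'$, the second part of (4) shows that the total $z$-mass in this case is $\sum_{c:\,c\succ_{v'}y}\alpha_{v'}(c)\le1$. So these terms of (5) sum to at most $2\sum_{v'}d(v',y)=2\,\mathsf{cost}(y)$.

**Step 5: how much mass is in case (iii).** We compare it with the support of $y$. Let
$$\beta_{v'}=\sum_{c:\,y\succ_{v'}c}\alpha_{v'}(c).$$
By (4), the terms of case (iii) sum to at most $\sum_{v'}\beta_{v'}\,d(x,y)$. The claim is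
$$\beta_{v'}\le(\kappa-1)\,\alpha_{v'}(y). \tag{6}$$
If $\beta_{v'}=0$, this holds because $\kappa\ge1$. If $\beta_{v'}>0$, some candidate ranked below $y$ by $v'$ has positive weight. Positive weights occur only in positions up to $\lfloor\kappa\rfloor+1$, so $y$ is in one of the first $\lfloor\kappa\rfloor$ positions. Hence $\alpha_{v'}(y)=1/\kappa$, and since $\alpha_{v'}$ has total $1$,
$$\beta_{v'}\le1-\frac1\kappa=(\kappa-1)\cdot\frac1\kappa=(\kappa-1)\,\alpha_{v'}(y).$$

**Step 6: the total of case (iii).** These terms are charged to the voters who veto $y$. If $w(v,y)>0$, then $x\succeq_vy$, so $d(v,x)\le d(v,y)$ and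
$$d(x,y)\le d(v,x)+d(v,y)\le2d(v,y).$$
Summing (6) over $v'$, then using $Q(y)=\sum_vw(v,y)$, the last display, and $w(v,y)\le1$, we get
$$\sum_{v'}\beta_{v'}\,d(x,y)\le(\kappa-1)\,Q(y)\,d(x,y)=(\kappa-1)\sum_vw(v,y)\,d(x,y)\le(\kappa-1)\sum_vw(v,y)\,2d(v,y)\le2(\kappa-1)\,\mathsf{cost}(y).$$

**Step 7: add up.** Case (i) contributes at most $0$, so by (5)
$$\mathsf{cost}(x)-\mathsf{cost}(y)\le2\,\mathsf{cost}(y)+2(\kappa-1)\,\mathsf{cost}(y)=2\kappa\,\mathsf{cost}(y),$$
which is (3). $\square$

## 10. Matching the bounds: proof of Theorem 1

**Lower bound.** Lemma 1 gives $\mathrm{dist}_m(f)\ge3$ for every rule. For $\ell\ge2$, Lemma 2 with $\lambda=\ell$ gives $\mathrm{dist}_m(f)\ge2\ell-1$ for every rule satisfying the $\ell$-mutual minority criterion. For $\ell=1$ we have $2\ell-1=1<3$. So the value is at least $\max\{3,2\ell-1\}$ in all cases.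

**Upper bound for $2\le\ell\le m$.** Take $\kappa=\ell-1$, which lies in $[1,m-1]$, and the rule $(\ell-1)$-ApprovalVeto, a $\kappa$-core rule. By Lemma 4 it satisfies $(\kappa+1)$-MMC, which is the $\ell$-mutual minority criterion. By Lemma 5 its distortion is at most $2(\ell-1)+1=2\ell-1=\max\{3,2\ell-1\}$.

**Upper bound for $\ell=1$.** The criterion is vacuous. Since $1\le m-1$, we may take $\kappa=1$, that is, $1$-ApprovalVeto, and Lemma 5 gives distortion at most $3$. $\blacksquare$

## 11. Real $\lambda$: which protection is possible, and at what price

Since Lemmas 2 to 5 hold for real parameters, they prove more than Theorem 1.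

**Theorem 2.** Let $m\ge2$ and let $\lambda>0$ be real.

1. If $\lambda>m$, no rule satisfies $\lambda$-MMC. If $0<\lambda\le m$, the minimum of $\mathrm{dist}_m$ over rules satisfying $\lambda$-MMC exists and equals $\max\{3,2\lambda-1\}$. The lower bound already holds if the criterion is imposed only for singletons $S$, that is, if we ask only that the winner is not ranked last by more than $n/\lambda$ voters.
2. For each real $\kappa\in[1,m-1]$ the family of $\kappa$-core rules is nonempty; for integer $\kappa=k$ it contains $k$-ApprovalVeto. Each $\kappa$-core rule has distortion exactly $2\kappa+1$, and satisfies $\lambda$-MMC if and only if $\lambda\le\kappa+1$.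

*Proof of part 1.* **Step 1: no rule when $\lambda>m$.** We exhibit an election in which every candidate is blocked. Let $C=\{c_1,\dots,c_m\}$ and take $n=m$ voters, voter $i$ ranking $c_i$ last. Each singleton $S=\{c_i\}$ is ranked last by a $1/m>1/\lambda$ fraction of the voters, so no $c_i$ may win.

**Step 2: lower bound when $0<\lambda\le m$.** Lemma 1 gives $3$. If $\lambda>1$, Lemma 2 gives $2\lambda-1$, and it uses only singletons $S$. If $\lambda\le1$, then $2\lambda-1<3$ and Lemma 1 suffices.

**Step 3: upper bound when $0<\lambda\le m$.** Let $\kappa=\max\{1,\lambda-1\}\in[1,m-1]$ and take any $\kappa$-core rule; one exists by Lemma 3. By Lemma 4 it satisfies $(\kappa+1)$-MMC, hence $\lambda$-MMC, because $\lambda\le\kappa+1$. By Lemma 5 its distortion is at most $2\kappa+1=\max\{3,2\lambda-1\}$.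

*Proof of part 2.* **Step 1: the exact distortion.** Nonemptiness is Lemma 3, whose sequential procedure for $\kappa=k$ is $k$-ApprovalVeto. A $\kappa$-core rule satisfies $(\kappa+1)$-MMC by Lemma 4, so by Lemma 2, applied with $\kappa+1>1$ in place of $\lambda$, its distortion is at least $2(\kappa+1)-1=2\kappa+1$. With Lemma 5 it is exactly $2\kappa+1$.

**Step 2: the exact protection.** For $\lambda\le\kappa+1$, the rule satisfies $\lambda$-MMC by monotonicity in the parameter. If it satisfied $\lambda$-MMC for some $\lambda>\kappa+1$, Lemma 2 would give distortion at least $2\lambda-1>2\kappa+1$, contradicting Step 1. $\blacksquare$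

The two halves of Lemma 4 and Lemma 5 thus certify each other: the protection forces the distortion up to $2\kappa+1$, and the distortion bound prevents any more protection.

**Consequence (exact trade-off).** For every real $D\ge3$, the largest real $\lambda$ for which some rule has distortion at most $D$ and satisfies $\lambda$-MMC is $\min\{m,(D+1)/2\}$.

*Proof.* If a rule satisfies $\lambda$-MMC and has distortion at most $D$, then $\lambda\le m$ and $2\lambda-1\le\max\{3,2\lambda-1\}\le D$ by part 1 of Theorem 2, so $\lambda\le\min\{m,(D+1)/2\}$. Conversely, for $\lambda=\min\{m,(D+1)/2\}$ we have $0<\lambda\le m$, and part 1 provides a rule satisfying $\lambda$-MMC with distortion $\max\{3,2\lambda-1\}\le D$. $\square$
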